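# Collapsing the prism complex of an ample set

## 1. Common fibers over one coordinate

Let $U=U_1\times\cdots\times U_m$ be a product of finite nonempty sets with $m\ge 2$, and write $U=U_1\times U'$ with $U'=U_2\times\cdots\times U_m$. For a set $S\subseteq U$, an element $u\in U_1$ and a nonempty $A\subseteq U_1$ put
$$X_u=\{x\in U':(u,x)\in S\},\qquad X_A=\bigcap_{u\in A}X_u,\qquad X^A=\bigcup_{u\in A}X_u .$$
So $X_u$ is the fiber of $S$ over $u$, $X_A$ is the common fiber over $A$, and $X^A$ is the union of the fibers over $A$. By symmetry any coordinate may play the role of the first.

A *subproduct* of $U$ is a set $F_1\times\cdots\times F_m$ with $\emptyset\ne F_i\subseteq U_i$. A *box* of $S$ is a subproduct contained in $S$, and $\mathrm{Box}(S)$ is the set of all boxes of $S$. A subproduct $B\times B'$ with $B\subseteq U_1$, $B'\subseteq U'$ lies in $S$ if and only if $B'\subseteq X_u$ for every $u\in B$, that is, $B'\subseteq X_B$. Hence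
$$\mathrm{Box}(S)=\{B\times B' : \emptyset\ne B\subseteq W,\ B'\in\mathrm{Box}(X_B)\},\qquad W=\{u\in U_1:X_u\neq\emptyset\}. \tag{1}$$

For example, let $U_1=\{0,1\}$, $U'=\{a,b,c\}$, $X_0=\{a,b,c\}$, $X_1=\{c\}$. Then $X_{\{0,1\}}=\{c\}$, and (1) lists nine boxes: seven over $\{0\}$, one over $\{1\}$, one over $\{0,1\}$.

The construction serves the following purpose. We want to remove the boxes of $S$, by certain permitted moves, until one point is left. Formula (1) says that $\mathrm{Box}(S)$ consists of the smaller families $\mathrm{Box}(X_B)$, one for each nonempty $B\subseteq W$. If all of these can be reduced to one and the same point $v\in X_W$, there is hope of reducing all of $\mathrm{Box}(S)$. For an induction on $m$ we then need two things: the set $X_W$ should be nonempty, and each $X_B$ should be of the same kind as $S$. The sets $S$ of these notes, the ample sets, turn out to have both properties.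

## 2. Prisms, free faces, elementary collapses

**Prism complex.** Realize a box $B=B_1\times\cdots\times B_m$ as the product of simplices $\Delta^{|B_1|-1}\times\cdots\times\Delta^{|B_m|-1}$, a *prism* of dimension $\dim B=\sum_i(|B_i|-1)$. Its faces are the realizations of the boxes $B_1'\times\cdots\times B_m'$ with $\emptyset\ne B'_i\subseteq B_i$. Gluing all prisms of $\mathrm{Box}(S)$ along common faces gives the *prism complex* $\|\mathrm{Box}(S)\|$.

In the example of Section 1 the complex is a triangle $\{0\}\times\{a,b,c\}$ with an edge $\{0,1\}\times\{c\}$ attached at the vertex $(0,c)$. For $S=\{0,1\}\times\{b,c\}$ it is a square; for $\{0,1\}\times\{a,b,c\}$ it is a triangular prism.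

We identify a complex with its set of faces, so a complex is a set of boxes closed under passing to nonempty sub-boxes.

**Collapses.** A face $\sigma$ of a complex $K$ is *free* if it is properly contained in exactly one maximal face $\tau$ of $K$. An *elementary collapse* removes a free face together with all faces containing it. We write $K\searrow L$ if $K$ can be reduced to $L$ by a finite sequence of elementary collapses. The complex $K$ is *collapsible* if it can be reduced to a single point.

If $\sigma$ is free with maximal face $\tau$, then every face containing $\sigma$ lies in a maximal face, which must be $\tau$. So the removed faces are exactly the $\rho$ with $\sigma\subseteq\rho\subseteq\tau$. In particular: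
$$\text{if the only faces of } K \text{ containing }\sigma\text{ are }\sigma\text{ and }\tau\supsetneq\sigma,\text{ then } \{\sigma,\tau\} \text{ may be removed.} \tag{2}$$

In the triangle with an edge, $\{0\}\times\{a\}$ is free with maximal face $\{0\}\times\{a,b,c\}$. Its collapse removes the four boxes $\{0\}\times R$ with $a\in R\subseteq\{a,b,c\}$. What is left is a path with vertices $(0,b),(0,c),(1,c)$. It collapses by removing first an end vertex with its edge, then another.

**Euler characteristic.** Put $\chi(S)=\sum_{B\in\mathrm{Box}(S)}(-1)^{\dim B}$, with $\chi(\emptyset)=0$. This is the Euler characteristic of $\|\mathrm{Box}(S)\|$. For a complex $K$ of boxes the same alternating sum is unchanged by an elementary collapse: the faces removed contribute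
$$\sum_{\sigma\subseteq\rho\subseteq\tau}(-1)^{\dim\rho}=\prod_{i}\ \sum_{\sigma_i\subseteq\rho_i\subseteq\tau_i}(-1)^{|\rho_i|-1}=0,$$
because some $\sigma_i\ne\tau_i$, and for this $i$ the inner sum vanishes.

**Collapsible implies contractible.** This is standard, and the general moves above reduce to the most familiar ones. Let $\sigma$ be free with maximal face $\tau$, and let $E$ be the disjoint union of the sets $\tau_i\setminus\sigma_i$. The faces $\rho$ between $\sigma$ and $\tau$ correspond to the subsets of $E$. Fix $e\in E$ and remove the pairs $\rho$, $\rho+e$ (with $e$ not in $\rho$, and $\rho+e$ obtained by adding $e$ to the appropriate factor), larger $\rho$ first. A face present at that moment and containing $\rho$ lies between $\sigma$ and $\tau$. If it is neither $\rho$ nor $\rho+e$, then deleting $e$ from it, if present, leaves a face strictly larger than $\rho$, whose pair was removed earlier. So (2) applies, and $\rho$ is a facet of $\rho+e$. Each such step is a deformation retraction, since a convex polytope deformation retracts onto the union of all its facets but one.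

## 3. Minor-subproducts, copies, ample sets

**Minor-subproducts.** A *minor-subproduct* $M$ of $U$ is given by a partition $\alpha_i$ of $U_i$ for each $i$. It is the product $U_1/\alpha_1\times\cdots\times U_m/\alpha_m$, and we write $M=\alpha_1\times\cdots\times\alpha_m$. An element of $M$ is a product of blocks, which we regard as a *cell* $c=c_1\times\cdots\times c_m\subseteq U$. Let $\pi_M:U\to M$ send each coordinate to its block. A partition with one block is called trivial; the partition into singletons is called discrete.

**Shattering and copies.** A set $S\subseteq U$ *shatters* $M$ if $\pi_M(S)=M$, that is, if $S$ meets every cell of $M$. A *copy* of $M$ is a subproduct $V_1\times\cdots\times V_m$ in which each $V_i$ contains exactly one element of each block of $\alpha_i$. A copy has exactly one point in each cell, so a set that contains a copy of $M$ shatters $M$.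

**Ample sets.** $S$ is *ample* if for every minor-subproduct $M$ shattered by $S$ there is a copy of $M$ contained in $S$. For $U=\{0,1\}^E$ this is the classical notion of ample set of A. Dress.

The empty set shatters nothing, so it is ample. Adding a one-element factor to $U$ changes none of the notions.

As a first example take $U=\{0,1\}^2$, where each partition is trivial or discrete. A one-point set shatters only the minor with trivial partitions, and the point is a copy. An edge, such as $\{0,1\}\times\{0\}$, shatters in addition (discrete, trivial), and the edge is a copy. A three-point set shatters (discrete, trivial) and (trivial, discrete), and contains an edge in each direction. The whole square contains copies of everything. But a diagonal $\{(0,0),(1,1)\}$ or $\{(0,1),(1,0)\}$ shatters (discrete, trivial) and contains no edge. So the two diagonals are the only subsets of $\{0,1\}^2$ that are not ample.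

**Change of ambient product.** Let $S\subseteq F\subseteq U$ with $F$ a subproduct. Then $S$ is ample in $U$ if and only if it is ample in $F$.

Suppose $S$ is ample in $U$ and shatters a minor-subproduct $(\alpha_i)$ of $F$. Extend each $\alpha_i$ to a partition of $U_i$ by adding the missing elements to an arbitrary block. The cells only grow, so $S$ shatters the new minor and contains a copy of it. This copy lies in $F$, so it is a copy of the old one. Conversely, suppose $S$ is ample in $F$ and shatters $(\alpha_i)$ in $U$. Then every block of $\alpha_i$ meets $F_i$, so $\alpha_i$ restricts to $F_i$ with the same number of blocks. Since $S\subseteq F$, it shatters the restricted minor, and a copy of the restricted minor is a copy of the original one.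

It is known that $\|\mathrm{Box}(S)\|$ is contractible for every nonempty ample $S$. It is also known that the cube complexes of nonempty binary ample sets ($U=\{0,1\}^E$) are collapsible. The question, whose source is Victor Chepoi and Matthew Maat, "Ample sets in Cartesian products", arXiv:2607.04014 (2026), is whether $\|\mathrm{Box}(S)\|$ is collapsible for each nonempty ample set in an arbitrary product. It is.

**Theorem 1.** Let $S\subseteq U$ be nonempty and ample. Then $\|\mathrm{Box}(S)\|$ is collapsible, and it collapses to each of its vertices. More generally, $\mathrm{Box}(S)\searrow\mathrm{Box}(S\cap F)$ for every subproduct $F$ with $S\cap F\ne\emptyset$.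

A second theorem, in Section 8, gives a converse: ampleness is characterized by these collapses, and even by the numbers $\chi(S\cap F)$ for $F$ with all $|F_i|\le 2$.

## 4. One coordinate, two coordinates, and a path in the 3-cube

**One coordinate.** Let $m=1$. Every $S\subseteq U_1$ is ample: if $S$ meets each block, choose one element of $S$ in each block. The complex is the full simplex on $S$. To collapse it to a chosen $p\in S$, remove the pairs $R$, $R\cup\{p\}$ for $\emptyset\ne R\subseteq S\setminus\{p\}$, in order of non-increasing $|R|$. When $R$ is reached, a present face containing $R$ other than $R$ and $R\cup\{p\}$ would be $R_2$ or $R_2\cup\{p\}$ with $R\subsetneq R_2\subseteq S\setminus\{p\}$, which was removed earlier. So (2) applies each time, and $\{p\}$ remains.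

**Two coordinates, fibers forming a chain.** Let $m=2$ and suppose the fibers $X_u\subseteq U_2$ are pairwise comparable under inclusion. Then $S$ is ample. Indeed, let $S$ shatter $\alpha_1\times\alpha_2$. For each block $B$ of $\alpha_1$ the set $X^B$ is the largest fiber $X_u$ with $u\in B$; let $v_B$ be such a $u$. Each $X_{v_B}$ meets every block of $\alpha_2$. The smallest of the sets $X_{v_B}$ contains a transversal $V_2$ of $\alpha_2$, and then $\{v_B\}\times V_2\subseteq S$ for all $B$. So $V_1\times V_2\subseteq S$ with $V_1=\{v_B\}$. (Conversely, every ample set with $m=2$ has this form; see the end of Section 5.)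

To collapse the complex of such a nonempty $S$, choose $p$ with $X_p$ largest. For $\emptyset\ne B\subseteq W\setminus\{p\}$ we have $X_{B\cup\{p\}}=X_B$, so the faces $B\times B'$ and $(B\cup\{p\})\times B'$ come in pairs. Remove these pairs in order of non-increasing $|B|+|B'|$. A face $C\times C'$ containing $B\times B'$, other than the two in the pair, belongs to the pair of $(C\setminus\{p\})\times C'$, which has a larger sum and was removed before. By (2) every step is legitimate. The simplex $\{p\}\times X_p$ is left, and it collapses to a point.

**Where this pairing stops.** The sensible plan for general $m$ is to repeat this: fix $p\in W$ and pair $B\times B'$ with $(B\cup\{p\})\times B'$. The second set is a face only when $B'\subseteq X_p$. For $m=2$ this was secured by a largest fiber. For $m=3$ there need not be one. Take $U=\{0,1\}^3$ and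
$$S=\{001,\,000,\,100,\,110\},\qquad X_0=\{01,00\},\quad X_1=\{00,10\}.$$
The complex is a path with three edges, in directions $3,1,2$. The set is ample. Each minor with one discrete partition has a copy among the edges. A minor with two discrete coordinates is not shattered: the projections to coordinates $(1,2)$, $(1,3)$, $(2,3)$ miss $01$, $11$, $11$ respectively, and hence the minor with three discrete coordinates is not shattered either. But neither fiber contains the other. With $p=0$ the face $\{1\}\times\{10\}$ has no partner, and with $p=1$ the face $\{0\}\times\{01\}$ has none.

Pairing in the first coordinate works well only on faces $B\times B'$ with $B'\subseteq X_W$. So before pairing, one should shrink every family $\mathrm{Box}(X_B)$ to the same point $v\in X_W$, using collapses in the remaining coordinates. Afterward all families look alike, and the pairing in the first coordinate goes through. The order of the shrinking matters: it must start with the largest $B$. We need first that $v$ exists and that the sets $X_B$ are ample.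

## 5. Copies of $\alpha_1\times M'$ lie over $D(M')$

Let $m\ge2$. For a minor-subproduct $M'$ of $U'$ put
$$D(M')=\{u\in U_1:X_u\text{ shatters }M'\}.$$
The set $S$ meets a cell $B\times c'$ if and only if $X^B$ meets $c'$. Therefore
$$S\text{ shatters }\alpha_1\times M'\iff X^B\text{ shatters }M'\text{ for every block }B\text{ of }\alpha_1. \tag{3}$$
On the other hand, if $V_1\times V'\subseteq S$ where $V'$ is a copy of $M'$, then every $X_v$ with $v\in V_1$ contains $V'$ and hence shatters $M'$. So
$$V_1\times V'\subseteq S,\ V'\text{ a copy of }M'\ \Longrightarrow\ V_1\subseteq D(M')\ \text{ and }\ V'\subseteq X_{V_1}. \tag{4}$$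
If moreover $V_1\times V'$ is a copy of $\alpha_1\times M'$, then $|V_1|$ is the number of blocks of $\alpha_1$, and counting can be used.

**Lemma 1.** Let $S$ be ample, $m\ge2$, and let $M'$ be a minor-subproduct of $U'$.
(a) If $\emptyset\ne C\subseteq U_1$ and $X^C$ shatters $M'$, then $C\cap D(M')\ne\emptyset$.
(b) If $D(M')\ne\emptyset$, then $X_{D(M')}$ contains a copy of $M'$.

*Proof.* Write $D=D(M')$.

**Part (b).** The aim is to choose a partition that forces a copy to use all of $D$. Partition $U_1$ into $|D|$ blocks, each containing exactly one element of $D$; call this partition $\alpha$. Each block contains some $u\in D$, and $X_u$ shatters $M'$. By (3), $S$ shatters $\alpha\times M'$. Since $S$ is ample, there is a copy $V_1\times V'\subseteq S$. By (4), $V_1\subseteq D$; since $|V_1|=|D|$, we get $V_1=D$ and $V'\subseteq X_D$.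

**Part (a).** The aim is to get one block too many if $C$ misses $D$. Suppose $C\cap D=\emptyset$. If $D=\emptyset$, then $X^{U_1}\supseteq X^C$ shatters $M'$, so $S$ shatters (trivial partition) $\times M'$ and contains a copy $\{v\}\times V'$; by (4), $v\in D$, a contradiction. If $D\ne\emptyset$, partition $U_1\setminus C\supseteq D$ into $|D|$ blocks, each containing exactly one element of $D$, and add the block $C$. By (3), $S$ shatters (this partition) $\times M'$: the set $X^C$ shatters $M'$ by assumption, and every other block contains an element of $D$. A copy $V_1\times V'\subseteq S$ has $|V_1|=|D|+1$, while $V_1\subseteq D$ by (4). This is a contradiction. $\square$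

**Lemma 2.** Let $S$ be ample, $m\ge2$, $\emptyset\ne A\subseteq U_1$.
(1) $X_A$ is ample in $U'$.
(2) $S\cap(A\times U')$ is ample. Consequently $S\cap F$ is ample for every subproduct $F$ (also when $m=1$).
(3) If $S\ne\emptyset$ and $W=\{u:X_u\ne\emptyset\}$, then $X_W\neq\emptyset$.

*Proof.* **Part (1).** This part makes induction on $m$ possible. If $X_A$ shatters $M'$, then so does $X_u\supseteq X_A$ for each $u\in A$. So $A\subseteq D(M')$, and $X_A\supseteq X_{D(M')}$ contains a copy of $M'$ by Lemma 1(b).

**Part (2).** This part allows us to restrict to subproducts. Let $T=S\cap(A\times U')$ shatter $\alpha_1\times M'$. For each block $B$ of $\alpha_1$, the points of $T$ over $B$ lie over $B\cap A$. So $B\cap A\ne\emptyset$ and $X^{B\cap A}$ shatters $M'$. By Lemma 1(a) choose $v_B\in B\cap A\cap D(M')$, and let $V_1$ be the set of all $v_B$; it has exactly one element in each block. By Lemma 1(b) there is a copy $V'$ of $M'$ with $V'\subseteq X_{D(M')}\subseteq X_{V_1}$. Then $V_1\times V'\subseteq T$ is a copy of $\alpha_1\times M'$. For a subproduct $F$, restrict the coordinates one at a time; for $m=1$ every set is ample.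

**Part (3).** This part produces the common point. Let all partitions in $M'$ be trivial. Then $X_u$ shatters $M'$ exactly when $X_u\ne\emptyset$, so $D(M')=W\neq\emptyset$. A copy of $M'$ is a single point, and Lemma 1(b) puts one in $X_W$. $\square$

For $m=2$ this settles which sets are ample. If $a\in X_u\setminus X_v$ and $b\in X_v\setminus X_u$, then $S\cap(\{u,v\}\times\{a,b\})$ is a diagonal of a $2\times2$ square, which is not ample, and $S$ is not ample by Lemma 2(2). So for $m=2$ the ample sets are exactly those whose fibers form a chain.

## 6. Shrinking all common fibers to one point, largest $B$ first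

**Lemma 3.** Let $m\ge2$, $S$ nonempty and ample, $W=\{u:X_u\ne\emptyset\}$, $v\in X_W$. Suppose $\mathrm{Box}(X_B)\searrow\{v\}$ for every nonempty $B\subseteq W$. Then $\mathrm{Box}(S)\searrow\mathrm{Box}(S\cap(A\times U'))$ for every $A\subseteq U_1$ with $A\cap W\ne\emptyset$.

(Here $\{v\}$ denotes the complex with the single face $\{v\}$. Note $v\in X_W\subseteq X_B$ for all $B\subseteq W$.)

*Proof.* Replacing $A$ by $A\cap W$ does not change $S\cap(A\times U')$, so assume $A\subseteq W$. By (1) the faces of $\mathrm{Box}(S)$ are the $B\times B'$ with $\emptyset\ne B\subseteq W$, $B'\in\mathrm{Box}(X_B)$. The faces of the target are those with $B\subseteq A$.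

**Step 1.** The aim is to shrink the family over each $B\not\subseteq A$ to the single face $B\times\{v\}$. Run through the sets $B\subseteq W$ with $B\not\subseteq A$ in order of non-increasing cardinality. For each of them perform the collapse $\mathrm{Box}(X_B)\searrow\{v\}$ on the faces $B\times B'$.

We check that this is legitimate. At some moment, let $K_B$ be what remains of $\mathrm{Box}(X_B)$, let $\sigma\in K_B$ be the next free face, and let $\tau$ be the unique maximal face of $K_B$ properly containing $\sigma$. The face $\{v\}$ is never removed in the collapse $\mathrm{Box}(X_B)\searrow\{v\}$, whereas $\sigma$ is about to be removed. So $\sigma\ne\{v\}$.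

Which faces of the current complex contain $B\times\sigma$? Let $B_2\times\sigma'$ be one, so $B_2\supseteq B$ and $\sigma'\supseteq\sigma$. Suppose $B_2\supsetneq B$. Then $B_2\not\subseteq A$ and $|B_2|>|B|$, so $B_2$ has already been processed, and only $B_2\times\{v\}$ is left over it. Hence $\sigma'=\{v\}$, so $\sigma=\{v\}$, a contradiction. So the current faces containing $B\times\sigma$ are exactly the $B\times\sigma'$ with $\sigma\subseteq\sigma'\in K_B$. A maximal face of the current complex among these is $B\times\sigma'$ with $\sigma'$ maximal in $K_B$, and $\tau$ is the only such $\sigma'$, since $\sigma$ itself is not maximal. Conversely, $B\times\tau$ is maximal in the current complex, because any face containing it also contains $B\times\sigma$, hence lies over $B$. So $B\times\sigma$ is free, with unique maximal face $B\times\tau$. Its elementary collapse removes precisely the faces $B\times\sigma'$ with $\sigma\subseteq\sigma'\in K_B$, as desired.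

After Step 1 the remaining faces are all $B\times B'$ with $\emptyset\ne B\subseteq A$, $B'\in\mathrm{Box}(X_B)$, together with $B\times\{v\}$ for $B\subseteq W$, $B\not\subseteq A$.

**Step 2.** The aim is to remove the faces $B\times\{v\}$ with $B\not\subseteq A$, by pairing in the first coordinate. Fix $p\in A$. Since $p\in A$, a set $B$ is contained in $A$ if and only if $B\setminus\{p\}$ is. So the sets $B\subseteq W$ with $B\not\subseteq A$ are exactly, each once, the sets $R$ and $R\cup\{p\}$ with $R\subseteq W\setminus\{p\}$, $R\not\subseteq A$. Run through these $R$ in order of non-increasing cardinality, removing $R\times\{v\}$ and $(R\cup\{p\})\times\{v\}$.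

A current face containing $R\times\{v\}$ has first factor $B_2\supseteq R$. So $B_2\not\subseteq A$, and the face is $B_2\times\{v\}$. If $B_2$ is neither $R$ nor $R\cup\{p\}$, then $B_2\setminus\{p\}\supsetneq R$, and the face was removed earlier. So the only current faces containing $R\times\{v\}$ are the two in the pair, and (2) applies. At the end exactly the faces with $B\subseteq A$ are left, that is, $\mathrm{Box}(S\cap(A\times U'))$. $\square$

For the path $S=\{001,000,100,110\}$ of Section 4, we have $W=\{0,1\}$ and $X_W=\{00\}$, so $v=00$. Take $A=\{0\}$. Step 1 does nothing over $\{0,1\}$; over $\{1\}$ it removes the vertex $\{1\}\times\{10\}$, which had no partner before, together with the edge $\{1\}\times\{00,10\}$. Step 2, with $p=0$ and $R=\{1\}$, removes $\{1\}\times\{00\}$ and $\{0,1\}\times\{00\}$. The edge $\{0\}\times\{00,01\}$ remains.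

## 7. The induction on the number of coordinates

*Proof of Theorem 1.*

**Step 1.** We show, by induction on $m$, that $\mathrm{Box}(S)\searrow\{p\}$ for every nonempty ample $S$ and every $p\in S$. For $m=1$ this was done in Section 4.

Let $m\ge2$ and $p=(p_1,p')$. By Lemma 2(3) choose $v\in X_W$. For each nonempty $B\subseteq W$ the set $X_B$ is ample in $U'$ by Lemma 2(1), and it contains $v$. By the induction hypothesis $\mathrm{Box}(X_B)\searrow\{v\}$. So the hypothesis of Lemma 3 holds. Apply the lemma with $A=\{p_1\}$, where $p_1\in W$:
$$\mathrm{Box}(S)\searrow\mathrm{Box}(\{p_1\}\times X_{p_1})\cong\mathrm{Box}(X_{p_1}).$$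
The set $X_{p_1}$ is ample and contains $p'$, so by induction this complex collapses to the point $p$. It is here that we use the induction hypothesis for an arbitrary target vertex: the point $p'$ need not be $v$.

**Step 2.** We collapse onto $\mathrm{Box}(S\cap F)$, one coordinate at a time. Let $S\cap F\ne\emptyset$. If $m=1$, first add a one-element factor; so let $m\ge2$. By Step 1, every nonempty ample set in a product of at least two factors satisfies the hypothesis of Lemma 3 for a suitable $v$, for any choice of the distinguished coordinate. Put $S_0=S$, and let $S_j$ consist of the $x\in S$ with $x_i\in F_i$ for all $i\le j$. Each $S_j$ is ample by Lemma 2(2) and nonempty because it contains $S\cap F$. Lemma 3, applied to $S_{j-1}$ with coordinate $j$ as the distinguished one and $A=F_j$, gives $\mathrm{Box}(S_{j-1})\searrow\mathrm{Box}(S_j)$; the condition that $A$ meets the set of coordinates with nonempty fiber holds because $S_j\ne\emptyset$. Since $S_m=S\cap F$, concatenation gives $\mathrm{Box}(S)\searrow\mathrm{Box}(S\cap F)$. $\square$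

## 8. Ampleness and Euler characteristics of binary restrictions

**Theorem 2.** For $S\subseteq U$ the following are equivalent.

1. $S$ is ample.
2. For every subproduct $F$ with $S\cap F\neq\emptyset$: $\mathrm{Box}(S)\searrow\mathrm{Box}(S\cap F)$.
3. For every subproduct $F$ with $S\cap F\ne\emptyset$: $\|\mathrm{Box}(S\cap F)\|$ is collapsible.
4. For every subproduct $F$ with $S\cap F\ne\emptyset$: $\|\mathrm{Box}(S\cap F)\|$ is contractible.
5. For every subproduct $F$ with all $|F_i|\le2$ and $S\cap F\ne\emptyset$: $\chi(S\cap F)=1$.

In particular, $S$ is ample if and only if all its binary restrictions $S\cap F$ ($|F_i|\le2$) are ample in the classical sense.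

One might hope that collapsibility of the single complex $\|\mathrm{Box}(S)\|$ already forces $S$ to be ample. It does not. Let
$$S=\{(0,a),(0,c),(1,b),(1,c)\}\subseteq\{0,1\}\times\{a,b,c\}.$$
The complex is the path $(0,a),(0,c),(1,c),(1,b)$ with three edges. But $S$ shatters the minor with partitions $\{0\},\{1\}$ and $\{a,b\},\{c\}$: the four cells contain $(0,a)$, $(0,c)$, $(1,b)$, $(1,c)$ respectively. A copy would be $\{0,1\}\times\{x,c\}$ with $x\in\{a,b\}$, and $X_0\cap X_1=\{c\}$ excludes both. Condition 5 detects this: $S\cap(\{0,1\}\times\{a,b\})$ consists of two isolated points, so its $\chi$ is $2$.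

**The implications from 1 to 5.** These follow from Theorem 1 and standard facts. (1)⇒(2) is Theorem 1. (1)⇒(3) is Lemma 2(2) with Theorem 1. (3)⇒(4) holds because collapsible complexes are contractible. (4)⇒(5) holds because a contractible complex has Euler characteristic $1$. For (2)⇒(5), let $S\cap F\ne\emptyset$. Taking for the subproduct in (2) a point of $S$, and using that collapses preserve the alternating sum, we get $\chi(S)=1$. Taking $F$ itself, we get $\chi(S\cap F)=\chi(S)=1$.

It remains to prove (5)⇒(1). Section 9 treats the case that all $|U_i|\le2$, and Section 10 passes from there to the general case.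

## 9. The binary case by inclusion–exclusion

**Lemma 4.** Let $|U_i|\le2$ for all $i$, and suppose $\chi(S\cap F)=1$ for every subproduct $F$ with $S\cap F\neq\emptyset$. Then $S$ is ample.

*Proof.* We use induction on $n=\#\{i:|U_i|=2\}$. Adding one-element factors, we may assume $m\ge3$, so that at least one factor is left after two coordinates have been split off.

**Step 1.** This step transfers the hypothesis to fibers and common fibers. Let $e$ be any coordinate with $|U_e|=2$, say $e=1$ and $U_1=\{0,1\}$. Let $F'\subseteq U'$ be a subproduct. Sort the boxes of $S\cap(U_1\times F')$ by their first factor. Those with first factor $\{\varepsilon\}$ contribute $\chi(X_\varepsilon\cap F')$. Those with first factor $\{0,1\}$ are the $\{0,1\}\times B'$ with $B'\in\mathrm{Box}(X_{\{0,1\}}\cap F')$, and their dimension is $\dim B'+1$. Hence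
$$\chi\big(S\cap(U_1\times F')\big)=\chi(X_0\cap F')+\chi(X_1\cap F')-\chi(X_{\{0,1\}}\cap F'). \tag{5}$$
If $X_0\cap F'$ and $X_1\cap F'$ are both nonempty, the hypothesis, applied to $U_1\times F'$, $\{0\}\times F'$ and $\{1\}\times F'$, turns (5) into $1=1+1-\chi(X_{\{0,1\}}\cap F')$. So $\chi(X_{\{0,1\}}\cap F')=1$. There are two consequences.

* (α) The sets $X_{\{0,1\}}$, $X_0$ and $X_1$ are ample in $U'$. If $X_{\{0,1\}}\cap F'\ne\emptyset$, then both $X_\varepsilon\cap F'$ are nonempty, so $\chi(X_{\{0,1\}}\cap F')=1$; thus $X_{\{0,1\}}$ satisfies the hypothesis of the lemma in $U'$, which has $n-1$ two-element coordinates, and induction applies. For $X_\varepsilon$ use the hypothesis for the subproducts $\{\varepsilon\}\times F'$.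
* (β) If $X_0$ and $X_1$ are nonempty, so is $X_{\{0,1\}}$. Take $F'=U'$ and recall $\chi(\emptyset)=0$.

**Step 2.** This step finds a copy when at most one partition is discrete on a two-element coordinate. Let $S$ shatter $M$. If all partitions of $M$ are trivial, any point of $S$ is a copy; this covers $n=0$. Otherwise some coordinate, say $1$, has two elements and the discrete partition: $U_1=\{0,1\}$ and $M=\{0,1\}\times M'$. Then $X_0$ and $X_1$ shatter $M'$. If all partitions in $M'$ are trivial, (β) gives a point $x\in X_{\{0,1\}}$, and $\{0,1\}\times\{x\}$ is a copy of $M$.

**Step 3.** This step uses a second such coordinate to merge two copies into one. Let, say, coordinate $2$ have $U_2=\{0,1\}$ with discrete partition, $M'=\{0,1\}\times M''$. For $\varepsilon=0,1$ the set $X_\varepsilon$ is ample by (α), so it contains a copy $\{0,1\}\times V''_\varepsilon$ of $M'$. The sets $V''_0$ and $V''_1$ may differ. To reconcile them, put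
$$Y=\{(u,x''):(u,0,x'')\in S\text{ and }(u,1,x'')\in S\}.$$
This is the common fiber with respect to coordinate $2$, so $Y$ is ample by (α) applied to $e=2$. It contains $\{\varepsilon\}\times V''_\varepsilon$ for $\varepsilon=0,1$, and $V''_\varepsilon$ is a copy of $M''$. So $Y$ shatters $\{0,1\}\times M''$ and contains a copy $\{0,1\}\times V''$ of it. By the definition of $Y$, $\{0,1\}\times\{0,1\}\times V''\subseteq S$, and this is a copy of $M$. $\square$

## 10. From two-element factors to all products

**Condition (H).** A set $S\subseteq U$ satisfies *(H)* if $S\cap F$ is ample for every subproduct $F$ with all $|F_i|\le2$.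

Condition 5 of Theorem 2 implies (H): for such an $F$, Lemma 4 applies to $S\cap F$ inside $F$, since every subproduct of $F$ is one of those in condition 5. We shall use two permanence properties.

* Restriction: if $S$ satisfies (H), so does $S\cap G$ for every subproduct $G$, in $U$ or in $G$. Indeed $S\cap G\cap F$ is empty if $F\cap G=\emptyset$; otherwise it is the restriction of the ample set $S\cap F$ to the subproduct $F\cap G$, and Lemma 2(2) applies.
* Fixing a coordinate (for $m\ge2$): for $a\in U_i$, the set $\{x:(a,x)\in S\}$ satisfies (H). Apply Lemma 2(1) to $S\cap F$ with $F_i=\{a\}$.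

**Lemma 5.** If $S$ satisfies (H), then $S$ is ample.

Before the proof, consider what it has to achieve. In Section 5, ampleness came with two tools: some fiber over $C$ shatters $M'$ as soon as $X^C$ does, and the fibers that shatter $M'$ contain a common copy. Both were obtained by counting the blocks of a partition with possibly many blocks. Condition (H) says nothing directly about such partitions; it only compares two elements of each $U_i$ at a time. From (H) one sees quickly that any two nonempty fibers intersect. But pairwise intersection is too weak: $\{a,b\},\{b,c\},\{a,c\}$ intersect pairwise and have no common point. (These are not the fibers of a set with (H): over $\{u,v\}\times\{a,c\}$ the first two give a diagonal.) The remedy is to extract from (H) pairwise *comparability* of suitable sets. Finitely many nonempty sets that form a chain have a common element, namely any element of the smallest. This is used twice, in Claims A and E.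

*Proof of Lemma 5.* We use induction on $m$, over all $U$. For $m=1$ every set is ample. Let $m\ge2$ and assume the lemma for fewer factors.

**Claim A.** (For every number $m\ge2$ of factors.) If $S$ satisfies (H), $\emptyset\ne C\subseteq U_1$ and $X_u\ne\emptyset$ for all $u\in C$, then $X_C\neq\emptyset$.

*Proof.* The claim replaces Lemma 2(3). Its proof does not use the induction hypothesis of Lemma 5; it is a separate induction on $m$. Let $P_u\subseteq U_2$ be the projection of $X_u$ to $U_2$.

We show that $P_u$ and $P_v$ are comparable for $u,v\in C$. Suppose $a\in P_u\setminus P_v$ and $b\in P_v\setminus P_u$. Then $u\ne v$ and $a\neq b$. Choose $x\in S$ with $x_1=u$, $x_2=a$, and $y\in S$ with $y_1=v$, $y_2=b$. Let $F=\prod_i\{x_i,y_i\}$. The set $S\cap F$ is ample by (H), and it contains $x$ and $y$. So it shatters the minor of $F$ with discrete partition $\{u\},\{v\}$ in coordinate $1$ and trivial partitions elsewhere. Hence it contains a copy $\{u,v\}\times\{z\}$ with $z_2\in\{a,b\}$. If $z_2=a$, then $(v,z)\in S$ gives $a\in P_v$; if $z_2=b$, then $(u,z)\in S$ gives $b\in P_u$. Both are contradictions.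

So the nonempty sets $P_u$, $u\in C$, form a chain, and there is $a\in\bigcap_{u\in C}P_u$. If $m=2$, then $P_u=X_u$ and $a\in X_C$. If $m\ge3$, consider $\{(u,x''):(u,a,x'')\in S\}$, a set in a product of $m-1\ge2$ factors. It satisfies (H), since it arises by fixing a coordinate, and its fibers over all $u\in C$ are nonempty because $a\in P_u$. By induction there is $x''$ with $(u,a,x'')\in S$ for all $u\in C$, so $(a,x'')\in X_C$. $\blacksquare$

**Claim B.** For $\emptyset\ne C\subseteq U_1$, the set $X_C$ satisfies (H) in $U'$; hence it is ample by the induction hypothesis.

*Proof.* The claim replaces Lemma 2(1). Let $F'\subseteq U'$ be a subproduct with all $|F'_i|\le2$, and suppose $X_C\cap F'$ shatters a minor $N$ of $F'$. We must find a copy of $N$ in $X_C\cap F'$. Let $J$ be the set of coordinates $i$ of $U'$ with $|F'_i|=2$ and discrete partition in $N$, and let $K$ be the set of the remaining coordinates of $U'$; there the partitions are trivial. A copy of $N$ is a set $F'_J\times\{z\}$ with $z\in F'_K$, where $F'_J=\prod_{i\in J}F'_i$ and similarly for $K$. For $u\in U_1$ put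
$$Z_u=\{z\in F'_K:F'_J\times\{z\}\subseteq X_u\}.$$
For $u\in C$ the set $X_u\cap F'$ is ample, since $X_u$ satisfies (H) by fixing a coordinate. It shatters $N$, since it contains $X_C\cap F'$. So it contains a copy of $N$.

If $K=\emptyset$, this says $F'\subseteq X_u$ for all $u\in C$. So $X_C\cap F'=F'$, which is a copy of $N$.

If $K\neq\emptyset$, we have $Z_u\neq\emptyset$ for all $u\in C$, and we want a common element. Put $\hat S=\{(u,z):z\in Z_u\}\subseteq U_1\times F'_K$. We check that $\hat S$ satisfies (H). Let $F_1\subseteq U_1$ with $|F_1|\le2$, and let $G\subseteq F'_K$ be a subproduct. Then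
$$\hat S\cap(F_1\times G)=\{(u,z)\in F_1\times G:(u,y,z)\in S\text{ for all }y\in F'_J\}.$$
This set arises from $S\cap(F_1\times F'_J\times G)$, which is ample by (H), by forming for each $i\in J$ in succession the common fiber over all of $F'_i$. By Lemma 2(1), applied with coordinate $i$ in the role of the first, every set obtained on the way is ample. So $\hat S$ satisfies (H). Claim A, for the $1+|K|\ge2$ factors of $U_1\times F'_K$, gives $z\in\bigcap_{u\in C}Z_u$. Then $F'_J\times\{z\}\subseteq X_C\cap F'$ is a copy of $N$. $\blacksquare$

**Claim C.** If $\emptyset\ne C\subseteq U_1$ and $X_u$ shatters $M'$ for all $u\in C$, then $X_C$ contains a copy of $M'$.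

*Proof.* The claim replaces Lemma 1(b). For every cell $c\subseteq U'$ of $M'$, the set $S\cap(C\times c)$ satisfies (H), and its fibers $X_u\cap c$, $u\in C$, are nonempty. By Claim A, $X_C\cap c\ne\emptyset$. So $X_C$ shatters $M'$. By Claim B, $X_C$ is ample, so it contains a copy of $M'$. $\blacksquare$

Claims A–C also apply to the restrictions $S\cap G$, which satisfy (H) in a product $G$ with the same number of factors. The same will hold for Claim D.

**Claim D.** If $u,v\in U_1$ and $X_u\cup X_v$ shatters $M'$, then $X_u$ or $X_v$ shatters $M'$.

*Proof.* This is the replacement of Lemma 1(a) for a set $C$ of at most two elements. Suppose it fails. Then there are cells $c,c'$ of $M'$ with $X_u\cap c=\emptyset$ and $X_v\cap c'=\emptyset$. Since $X_u\cup X_v$ meets every cell, $c\ne c'$ for every such pair. Choose the pair with $d=\#\{i:c_i\ne c'_i\}\ge1$ minimal. By symmetry let $c_2\neq c_2'$.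

We first determine which cells near $c,c'$ are missed. Let $Q$ be the set of cells $q$ with $q_i\in\{c_i,c'_i\}$ for all $i\ge2$. Let $q\in Q\setminus\{c,c'\}$. It differs from $c$ only in coordinates where $c_i\ne c_i'$, and not in all of them, since $q\ne c'$. So it differs from $c$ in fewer than $d$ coordinates, and likewise from $c'$. If $X_u\cap q=\emptyset$, the pair $(q,c')$ would contradict minimality; if $X_v\cap q=\emptyset$, the pair $(c,q)$ would. So both $X_u$ and $X_v$ meet $q$. Moreover $X_u$ meets $c'$, since the union does and $X_v$ does not; likewise $X_v$ meets $c$. Thus $X_u$ meets all cells of $Q$ except $c$, and $X_v$ meets all cells of $Q$ except $c'$.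

We now merge the two blocks in coordinate $2$ so that both fibers shatter. Let $G=\prod_{i\ge2}(c_i\cup c'_i)$. Let $N$ be the minor of $G$ with trivial partition in coordinate $2$, and with the partition into the distinct blocks among $c_i,c'_i$ in each coordinate $i\ge3$. Each cell of $N$ is the union of two distinct cells of $Q$, one with second component $c_2$ and one with $c_2'$. At most one of them is missed by $X_u$, and at most one by $X_v$. So $X_u\cap G$ and $X_v\cap G$ both shatter $N$. By Claim C, applied to $S\cap(\{u,v\}\times G)$, the set $X_u\cap X_v\cap G$ contains a copy $\{a\}\times V_3\times\cdots\times V_m$ of $N$ (just $\{a\}$ if $m=2$). If $a\in c_2$, choose in each $V_i$ the element lying in $c_i$; this gives a point of $X_u\cap c=\emptyset$. If $a\in c'_2$, choose in each $V_i$ the element lying in $c'_i$; this gives a point of $X_v\cap c'=\emptyset$. Both are contradictions. $\blacksquare$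

**Claim E.** If $\emptyset\ne C\subseteq U_1$ and $X^C$ shatters $M'=\alpha_2\times\cdots\times\alpha_m$, then $X_u$ shatters $M'$ for some $u\in C$.

*Proof.* The claim passes from two fibers to arbitrarily many; it is the replacement of Lemma 1(a). We use induction on $r=\sum_{i\ge2}(|\alpha_i|-1)$, over all products with $m$ factors and all $S$ in them with (H). If $r=0$, shattering $M'$ means being nonempty, and some $X_u$ with $u\in C$ is nonempty.

Let $r>0$, say $|\alpha_2|\ge2$. Write $M'=\alpha_2\times M''$ and $U''=U_3\times\cdots\times U_m$; if $m=2$, read $U''$ and $M''$ as absent. For a block $b$ of $\alpha_2$ let $D_b$ be the set of $u\in C$ such that $X_u$ meets all cells of $M'$ with second component $b$. The induction hypothesis, applied to $S\cap(U_1\times b\times U'')$ and the minor $\{b\}\times M''$ of $b\times U''$, for which $r$ is smaller by $|\alpha_2|-1$, gives $D_b\ne\emptyset$.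

The sets $D_b$ form a chain. Indeed, suppose $u\in D_b\setminus D_{b'}$ and $v\in D_{b'}\setminus D_b$. In $S\cap(U_1\times(b\cup b')\times U'')$ the union of the fibers of $u$ and $v$ shatters $\{b,b'\}\times M''$, since the fiber of $u$ takes care of $b$ and that of $v$ of $b'$. By Claim D one of the two fibers shatters $\{b,b'\}\times M''$ alone. So $u\in D_{b'}$ or $v\in D_b$, a contradiction.

So the finitely many nonempty sets $D_b$ form a chain, and some $u\in C$ lies in all of them. This $X_u$ meets every cell of $M'$. $\blacksquare$

**Assembling a copy.** We now repeat the argument for Lemma 2(2), with Claims E and C in place of Lemma 1. Let $S$ shatter $\alpha_1\times M'$. By (3), $X^B$ shatters $M'$ for each block $B$ of $\alpha_1$. By Claim E choose $v_B\in B$ such that $X_{v_B}$ shatters $M'$, and let $V_1$ be the set of all $v_B$. By Claim C, $X_{V_1}$ contains a copy $V'$ of $M'$. Then $V_1\times V'\subseteq S$ is a copy of $\alpha_1\times M'$. So $S$ is ample. $\square$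

*End of the proof of Theorem 2.* Condition 5 implies (H) by Lemma 4, and (H) implies that $S$ is ample by Lemma 5. This is (5)⇒(1). For the last sentence of the theorem, note that a product with all $|F_i|\le2$ is a binary cube up to one-element factors, so (H) says that all binary restrictions of $S$ are ample in the classical sense. An ample set satisfies (H) by Lemma 2(2), and a set with (H) is ample by Lemma 5. $\square$
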